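# Factorials, finite-to-one maps, and infinite sets of reals

## The guess "yes", tested on finite sets and on $\omega$

We work in $\mathsf{ZF}$, without the axiom of choice. For a set $A$ let $\mathcal S(A)$ be the set of all permutations of $A$; if $|A|=\mathfrak a$, the cardinality of $\mathcal S(A)$ is written $\mathfrak a!$. A map is *finite-to-one* if the preimage of each point is finite. For $\mathfrak b=|y|$ and $\mathfrak c=|z|$ we write $\mathfrak b\leqslant_{\mathrm{fto}}\mathfrak c$ if there is a finite-to-one map from $y$ into $z$, and $\mathfrak b\leqslant\mathfrak c$ if there is an injection.

For example, $n\mapsto\lfloor n/2\rfloor$ is finite-to-one on $\omega$, and a constant map on $\omega$ is not. Injections are finite-to-one. A composition of finite-to-one maps is finite-to-one, because a finite union of finite sets is finite. In particular, an injection followed by a finite-to-one map is finite-to-one.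

We use the following as a black box: it is consistent with $\mathsf{ZF}$ that some infinite cardinal $\mathfrak a$ satisfies $\mathfrak a!\leqslant_{\mathrm{fto}}\mathfrak a$. The question, which comes from Guozhen Shen and Jiachen Yuan, "Factorials of infinite cardinals in ZF", arXiv:1810.05982 (2018), is whether such a cardinal can be the size of a set of reals: is it consistent with $\mathsf{ZF}$ that there is an infinite $\mathfrak a\leqslant 2^{\aleph_0}$ with $\mathfrak a!\leqslant_{\mathrm{fto}}\mathfrak a$?

A natural first guess is yes. The phenomenon is consistent for some infinite set, and sets of reals can be strange without choice, so one hopes to arrange the phenomenon inside the reals. Let us test this.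

Finite sets tell us nothing. If $A$ is finite and nonempty, then $\mathcal S(A)$ is finite, and every map from a finite set is finite-to-one. (For $A=\varnothing$ there is one permutation and no target point, so the relation fails.) The word "infinite" in the question is essential.

Now take $A=\omega$, and suppose $f:\mathcal S(\omega)\to\omega$ is finite-to-one. For $X\subseteq\omega$ let $\tau_X$ be the product of the disjoint transpositions $(2k\ \ 2k+1)$, $k\in X$. The set $X$ can be read off from $\tau_X$, so $g(X)=f(\tau_X)$ is a finite-to-one map $\mathcal P(\omega)\to\omega$. Each fiber of $g$ is finite, and $\mathcal P(\omega)$ is linearly ordered lexicographically, so each $X$ has a finite position inside its fiber. Then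
$$X\mapsto\bigl(g(X),\ \text{position of }X\text{ in its fiber}\bigr)$$
is an injection $\mathcal P(\omega)\to\omega\times\omega$, so $\mathcal P(\omega)$ is countable, contradicting Cantor's theorem. The guess fails for $\aleph_0$.

That argument used a listing of $A$. The guess should therefore be tested on a set of reals that cannot be listed at all.

## A set of Cohen reals with $\mathcal S(A)\to\mathrm{fin}(A)$ finite-to-one

Write $\mathrm{fin}(A)$ for the set of finite subsets of $A$ and $[A]^2$ for the set of its $2$-element subsets. A set is *Dedekind infinite* if $\omega$ injects into it, and *Dedekind finite* otherwise.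

We recall the basic Cohen model. Let $V\models\mathsf{ZFC}$, let $\mathbb P$ be the set of finite partial functions from $\omega\times\omega$ to $2$, let $G$ be $\mathbb P$-generic, and put $a_n(m)=(\bigcup G)(n,m)$, with canonical names $\dot a_n$. By genericity each $a_n$ is a total function $\omega\to2$, and distinct indices are forced to give distinct reals, because any condition can be extended so that two given rows differ somewhere. Put $A=\{a_n:n\in\omega\}$.

A permutation $\rho$ of $\omega$ acts on $\mathbb P$ by $(\rho p)(\rho(n),m)=p(n,m)$, hence on names, and $\rho\dot a_n=\dot a_{\rho(n)}$. The symmetry lemma says that $p\Vdash\varphi(\dot x)$ if and only if $\rho p\Vdash\varphi(\rho\dot x)$. A name $\dot x$ is symmetric if some finite $E\subseteq\omega$ is such that every $\rho$ fixing $E$ pointwise fixes $\dot x$; call such an $E$ a *support* of $\dot x$. The model $N$ consists of the values of the hereditarily symmetric names, and $N\models\mathsf{ZF}$. Each $\dot a_n$ has support $\{n\}$, and the obvious name for $A$ is fixed by every $\rho$. So $A\in N$ and $A\subseteq{}^\omega2$. It is infinite in $N$, since a bijection in $N$ with a natural number would also lie in $V[G]$.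

**Lemma 1.** In $N$, every $\pi\in\mathcal S(A)$ moves only finitely many points. Hence, in $N$, the map $\pi\mapsto\{a\in A:\pi(a)\neq a\}$ is a finite-to-one map $\mathcal S(A)\to\mathrm{fin}(A)$.

*Proof.* Let $\dot\pi$ be a hereditarily symmetric name for $\pi$ with finite support $E$. Suppose $\pi(a_n)=a_m$ with $n,m\notin E$ and $m\ne n$. Choose $p\in G$ forcing "$\dot\pi$ is a function and $\dot\pi(\dot a_n)=\dot a_m$". Pick $m'\notin E\cup\{n,m\}$ such that $p$ says nothing about row $m'$, that is, $\operatorname{dom}(p)\cap(\{m'\}\times\omega)=\varnothing$. Let $\rho$ be the transposition $(m\ m')$. It fixes $E$ pointwise and fixes $n$, so by the symmetry lemma $\rho p\Vdash\dot\pi(\dot a_n)=\dot a_{m'}$. The conditions $p$ and $\rho p$ agree off rows $m$ and $m'$; row $m'$ of $p$ is empty, and row $m$ of $\rho p$ is empty. So $p\cup\rho p$ is a condition, and it forces $\dot a_m=\dot a_{m'}$. This is impossible.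

Therefore $\pi(a_n)\in\{a_n\}\cup\{a_i:i\in E\}$ for every $n\notin E$. As $\pi$ is injective, at most $|E|$ indices $n$ satisfy $\pi(a_n)\in\{a_i:i\in E\}$. So $\pi$ moves at most the points $a_n$ with $n\in E$ and $|E|$ further points.

A permutation that moves exactly the points of a finite set $F$ is determined by its restriction to $F$, which is a permutation of $F$; there are finitely many of these. So the map is finite-to-one. $\square$

The set $A$ is also Dedekind finite in $N$: if $\omega$ injected into $A$, the permutation exchanging the images of $2k$ and $2k+1$ for every $k$ would move infinitely many points.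

So for this set of reals $\mathfrak a!\leqslant_{\mathrm{fto}}|\mathrm{fin}(A)|$, and only the passage from $\mathrm{fin}(A)$ to $A$ is missing. But that passage already fails for pairs.

**Example 2.** In $N$ there is no finite-to-one map $h:[A]^2\to A$. Since $\{a,b\}\mapsto(a\ b)$ is an injection $[A]^2\to\mathcal S(A)$, there is no finite-to-one map $\mathcal S(A)\to A$ in $N$.

*Check.* Let $h:[A]^2\to A$ be any map in $N$, with a name $\dot h$ of support $E$. Choose distinct $n,m\notin E$, and let $h(\{a_n,a_m\})=a_i$. At least one of $n,m$ differs from $i$; by symmetry say $n\neq i$. Some $p\in G$ forces $\dot h(\{\dot a_n,\dot a_m\})=\dot a_i$. By genericity there are infinitely many $n'$ such that $a_{n'}$ extends row $n$ of $p$. All but finitely many of them also satisfy $n'\notin E\cup\{n,m,i\}$ and have an empty row in $p$. For such $n'$ let $\rho=(n\ n')$. Then $\rho p$ is a finite part of $\bigcup G$, so $\rho p\in G$. As $\rho$ fixes $E$ pointwise and fixes $m$ and $i$, we get $h(\{a_{n'},a_m\})=a_i$. So the fiber of $h$ over $a_i$ is infinite.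

The guess has failed on $\omega$ and on the Cohen set, for quite different reasons: on $\omega$ there are too many permutations, and in $N$ there are too many pairs. The theorem says that it always fails.

## The theorem, and why its hypotheses cannot be removed

Let $\mathcal I(A)\subseteq\mathcal S(A)$ be the set of permutations $\sigma$ of $A$ with $\sigma\circ\sigma=\mathrm{id}$.

**Theorem 3.** If $A$ is infinite and $|A|\leqslant2^{\aleph_0}$, then there is no finite-to-one map $\mathcal S(A)\to A$.

So the answer to the question is no: $\mathsf{ZF}$ proves that no infinite $\mathfrak a\leqslant2^{\aleph_0}$ satisfies $\mathfrak a!\leqslant_{\mathrm{fto}}\mathfrak a$, and unless $\mathsf{ZF}$ is inconsistent, the existence of such a cardinal is not consistent with $\mathsf{ZF}$. What we prove is stronger.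

**Theorem 4.** Let $A$ be an infinite set such that either

* (i) $A$ is Dedekind infinite, or
* (ii) there is a choice function $c$ on the nonempty finite subsets of $A$ (for example, $A$ is linearly orderable).

Then there is no finite-to-one map $\mathcal I(A)\to A$. Hence $|A|!\not\leqslant_{\mathrm{fto}}|A|$.

In (ii), $c(F)\in F$ for each nonempty finite $F\subseteq A$. If $A$ is linearly ordered, $c(F)=\min F$ is such a function. The "hence" holds because a finite-to-one map on $\mathcal S(A)$ restricts to a finite-to-one map on $\mathcal I(A)$.

**Theorem 4 implies Theorem 3.** Replacing $A$ by a copy, we may assume $A\subseteq{}^\omega2$. The lexicographic order is a linear order of $A$, so (ii) holds, and Theorem 4 applies.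

**Proposition 5.**

* (a) The hypothesis "(i) or (ii)" in Theorem 4 cannot be dropped, by the known result quoted above. In any witness to that result, $A$ is Dedekind finite, has no choice function on its nonempty finite subsets, and in particular is not linearly orderable.
* (b) The target $\mathfrak a$ cannot be replaced by $\mathrm{fin}(\mathfrak a)$: in the basic Cohen model there is an infinite $A\subseteq{}^\omega2$ with a finite-to-one map $\mathcal S(A)\to\mathrm{fin}(A)$.

*Proof.* For (a), the known result says that, consistently with $\mathsf{ZF}$, some infinite $A$ has a finite-to-one map $\mathcal S(A)\to A$; it restricts to $\mathcal I(A)$. So without "(i) or (ii)" the conclusion of Theorem 4 is not provable. By Theorem 4, (i) and (ii) both fail for any such $A$, and a linear order would give (ii). Part (b) is Lemma 1. $\square$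

It remains to prove Theorem 4. From now on $A$ is infinite and $f:\mathcal I(A)\to A$ is finite-to-one; we look for a contradiction. The two cases are: $A$ is Dedekind infinite; or $A$ is Dedekind finite and (ii) holds.

## Dedekind infinite $A$: diagonalizing past every ordinal

The argument for $\omega$ used that $f$ takes values in the listed set. In general we have only a partial list, an injection $s:\alpha\to A$, and $f$ may take values outside it. But such a value is a new element of $A$, and we can append it to the list. We need a rule that finds such an element from $s$ and $f$ alone, because we shall apply it transfinitely often with no choice available.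

**Lemma 6.** There is a function $\Phi$, defined from $f$, that assigns to every injection $s:\alpha\to A$, $\alpha\geqslant\omega$ an ordinal, an element $\Phi(s)\in A\setminus\operatorname{ran}(s)$.

**Step 1: room for coding.** This step splits $\alpha$ into pairs and gives an explicit injection of $\alpha\times\omega$ into the set of pairs. That some injection exists for each $\alpha$ would not be enough; we need one given by a formula in $\alpha$.

Write $\alpha=\omega\cdot\beta+n$ with $\beta\geqslant1$ and $n<\omega$. Let
$$\alpha'=\{\omega\delta+2k:\delta<\beta,\ k<\omega\}.$$
Every $\gamma\in\alpha'$ has $\gamma+1<\alpha$, and the pairs $\{\gamma,\gamma+1\}$, $\gamma\in\alpha'$, are disjoint. Fix once and for all a bijection $\langle\cdot,\cdot\rangle:\omega\times\omega\to\omega$ and define $q:\alpha\times\omega\to\alpha'$ by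
$$q(\omega\delta+m,k)=\omega\delta+2\langle m+n,k\rangle\ \ (\delta<\beta),\qquad q(\omega\beta+m,k)=2\langle m,k\rangle\ \ (m<n).\tag{1}$$
The first clause is injective and keeps each block $\delta$ in its own block. The second clause is injective and lands in block $0$. The only possible overlap is in block $0$, and there the first coordinates are $m+n\geqslant n$ in the first clause and $m<n$ in the second, so they differ. Hence $q$ is injective. For instance, if $\alpha=\omega+1$, then $\alpha'$ is the set of even numbers, $q(m,k)=2\langle m+1,k\rangle$, and $q(\omega,k)=2\langle0,k\rangle$: the shift by $n=1$ makes room for the last point.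

**Step 2: many involutions.** This step codes subsets of $\alpha'$ by involutions and isolates those that $f$ sends into the list. For $X\subseteq\alpha'$ let $\tau_X\in\mathcal I(A)$ be the product of the disjoint transpositions $(s(\gamma)\ \ s(\gamma+1))$, $\gamma\in X$. Since $X=\{\gamma\in\alpha':\tau_X(s(\gamma))\ne s(\gamma)\}$, the map $X\mapsto\tau_X$ is injective. Let
$$P=\{X\subseteq\alpha':f(\tau_X)\in\operatorname{ran}(s)\},\qquad g:P\to\alpha,\quad g(X)=s^{-1}(f(\tau_X)).$$
Then $g$ is finite-to-one, as an injection followed by $f$ and then by the injection $s^{-1}$.

**Step 3: from finite-to-one to injective.** This step separates the points in each fiber of $g$ without choice. For distinct $X,Y\subseteq\alpha'$ put $X<Y$ if $\min(X\triangle Y)\in Y$. Of two distinct sets, exactly one is below the other. For transitivity, let $X<Y<Z$, $\mu=\min(X\triangle Y)\in Y$ and $\nu=\min(Y\triangle Z)\notin Y$. Then $\mu\neq\nu$, and $X,Y,Z$ agree below $\min(\mu,\nu)$. If $\mu<\nu$, then $\mu\notin X$, and $\mu\in Y$ gives $\mu\in Z$. If $\nu<\mu$, then $\nu\in Z$, and $\nu\notin Y$ gives $\nu\notin X$. In both cases $\min(X\triangle Z)=\min(\mu,\nu)\in Z$, so $X<Z$. Thus $<$ is a linear order. For $X\in P$ let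
$$j(X)=\bigl(g(X),\ |\{Y\in P:g(Y)=g(X),\ Y<X\}|\bigr)\in\alpha\times\omega.$$
The second coordinate is finite because the fiber is finite, and it distinguishes the elements of a fiber. So $j$ is injective, and $q\circ j:P\to\alpha'$ is injective.

**Step 4: the diagonal set.** This step produces a set outside $P$. Put
$$X_0=\{q(j(X)):X\in P,\ q(j(X))\notin X\}\subseteq\alpha'.$$
Suppose $X_0\in P$. By the injectivity of $q\circ j$, the only $X\in P$ that can put the point $q(j(X_0))$ into $X_0$ is $X=X_0$ itself. So $q(j(X_0))\in X_0$ if and only if $q(j(X_0))\notin X_0$, a contradiction. Hence $X_0\notin P$, which means $f(\tau_{X_0})\in A\setminus\operatorname{ran}(s)$. Let $\Phi(s)=f(\tau_{X_0})$. Everything was defined from $s$, $f$ and the fixed pairing of $\omega\times\omega$. $\square$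

**End of the Dedekind infinite case.** By Hartogs' theorem there is an ordinal $\kappa$ that does not inject into $A$. Fix an injection $\omega\to A$ and extend it by recursion, with $s(\alpha)=\Phi(s{\restriction}\alpha)$ for $\omega\leqslant\alpha<\kappa$. By induction each $s{\restriction}\alpha$ is injective, so the recursion never stops: if $\gamma<\gamma'$ and $\gamma'\geqslant\omega$, then $s(\gamma')\notin\operatorname{ran}(s{\restriction}\gamma')$, so $s(\gamma')\neq s(\gamma)$. We get an injection $\kappa\to A$, a contradiction.

## Dedekind finite $A$: sequences of finite sets stall

If $A$ is Dedekind finite, the diagonal argument cannot start, since there is no injection $\omega\to A$ to extend. A contradiction would come from producing one. Until the end of the notes, $A$ is infinite and Dedekind finite, and $c$ is a choice function on its nonempty finite subsets. The first lemma says how hard it is to escape from finite sets.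

**Lemma 7.** If $(E_n)_{n\in\omega}$ is a sequence of finite subsets of $A$, then $\bigcup_nE_n$ is finite.

*Proof.* Choosing repeatedly with $c$ (first $c(F)$, then $c(F\setminus\{c(F)\})$, and so on) gives every finite $F\subseteq A$ a canonical enumeration. Order $\bigcup_nE_n$ first by the least $n$ with $x\in E_n$, then by the enumeration of $E_n$. In this linear order every element has finitely many predecessors. So if the union were infinite, it would be order isomorphic to $\omega$, and $\omega$ would inject into $A$. $\square$

The second lemma names a target.

**Lemma 8.** There is no family $(\sigma_k)_{k\in K}$ of pairwise distinct elements of $\mathcal I(A)$ with $K\subseteq\omega$ infinite.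

*Proof.* Given such a family, $k\mapsto f(\sigma_k)$ is finite-to-one on $K$. Its range is infinite, since otherwise $K$ would be a finite union of finite sets. Sending each value to the least $k$ attaining it injects the range into $\omega$. An infinite set that injects into $\omega$ is in bijection with $\omega$, so $\omega$ injects into $A$, contradicting Dedekind finiteness. $\square$

So we want infinitely many involutions, listed by natural numbers. Involutions that each move finitely many points will never do. If all $\sigma_k$ had finite supports, the union of the supports would be a finite set $S$ by Lemma 7, and since each $\sigma_k$ is determined by a permutation of $S$, there would be only finitely many of them. So we need involutions with infinite supports. In the Cohen model there are none, and there it was the behavior of $f$ on transpositions that was impossible. This suggests the plan: use $f$ on transpositions to give $A$ enough structure to define involutions of infinite support, and then apply $f$ to those.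

## Finite closures and the rank $r$

Define $h:[A]^2\to A$ by $h(\{a,b\})=f\bigl((a\ b)\bigr)$. Since distinct pairs give distinct transpositions, $h$ is finite-to-one.

**Definition.** A set $C\subseteq A$ is *closed* if for all $p\in[A]^2$: $p\subseteq C$ implies $h(p)\in C$, and $h(p)\in C$ implies $p\subseteq C$.

For a feeling, forget our $A$ for a moment and use the same definition on $\omega$ with the finite-to-one map $h(\{a,b\})=\max(a,b)$. The first condition is automatic, and the second says that $C$ is an initial segment. So the least closed set containing $b$ is $\{0,\dots,b\}$. With $h(\{a,b\})=\max(a,b)+1$ instead, the least closed set containing $0$ and $1$ contains $2,3,\dots$, so it is all of $\omega$. In our situation the second behavior is excluded.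

**Lemma 9.** Every finite $E\subseteq A$ is contained in a least closed set $\mathrm{cl}(E)$, and $\mathrm{cl}(E)$ is finite.

*Proof.* For finite $E$ let
$$E'=E\cup\{h(p):p\in[E]^2\}\cup\bigcup\{p\in[A]^2:h(p)\in E\}.$$
It is finite, because $[E]^2$ is finite and $h$ is finite-to-one. Put $E_0=E$, $E_{n+1}=E_n'$, and $\mathrm{cl}(E)=\bigcup_nE_n$. This set is closed: the $E_n$ increase, so a pair $p\subseteq\mathrm{cl}(E)$ lies in some $E_n$, whence $h(p)\in E_{n+1}$; and if $h(p)\in E_n$, then $p\subseteq E_{n+1}$. A closed set containing $E_n$ contains $E_n'$, so by induction every closed set containing $E$ contains $\mathrm{cl}(E)$. By Lemma 7, $\mathrm{cl}(E)$ is finite. $\square$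

Write $\mathrm{cl}(a)=\mathrm{cl}(\{a\})$ and $r(a)=|\mathrm{cl}(a)|\in\omega$. Two facts are used throughout. If $a\in\mathrm{cl}(b)$, then, by leastness,
$$\mathrm{cl}(a)\subseteq\mathrm{cl}(b)\quad\text{and}\quad r(a)\leqslant r(b).\tag{2}$$
If $a\neq b$, then the second closure condition, applied to $\mathrm{cl}(d)$, gives
$$a,b\in\mathrm{cl}(d)\quad\text{for}\quad d=h(\{a,b\}).\tag{3}$$

**Lemma 10.** Every nonempty finite $E\subseteq A$ is contained in $\mathrm{cl}(d)$ for some $d\in A$. Hence $r$ is unbounded on $A$.

*Proof.* We induct on $|E|$; singletons are trivial. Suppose $E\subseteq\mathrm{cl}(b)$, and let $a\in A$. If $a=b$, then $E\cup\{a\}\subseteq\mathrm{cl}(b)$. Otherwise let $d=h(\{a,b\})$. By (3), $a,b\in\mathrm{cl}(d)$, and by (2), $E\subseteq\mathrm{cl}(b)\subseteq\mathrm{cl}(d)$. So $E\cup\{a\}\subseteq\mathrm{cl}(d)$. Since $A$ is infinite, it has finite subsets of every size, so $r$ is unbounded. $\square$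

We now have infinitely many nonempty sets $\{a\in A:r(a)=k\}$, listed by natural numbers. If these subsets were involutions, Lemma 8 would finish the proof. They are not; to turn a subset into an involution we must give each of its points a partner, with all the resulting pairs disjoint.

## Partners: from level sets of $r$ to involutions

The map $h$ offers partners: fix $e\in A$ and pair $a$ with $h(\{a,e\})$. This meets two difficulties. First, different points $a$ may get the same partner. But only finitely many do, and $c$ can select one of them. Second, and more seriously, a partner may itself be one of the points that need a partner, so that the pairs overlap. On $\omega$ with $h(\{a,b\})=\max(a,b)+1$ and $e=0$, the partner of $a\geqslant1$ is $a+1$, and the pairs $\{a,a+1\}$ form one long chain.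

The closures cure the second difficulty. By (3), the point $e$ lies in the closure of every partner $h(\{a,e\})$. So if we give partners only to points $a$ with $e\notin\mathrm{cl}(a)$, no partner is again such a point. For $e\in A$ put
$$B_e=\{a\in A:e\notin\mathrm{cl}(a)\}.$$
We need an $e$ for which $B_e$ still meets infinitely many levels of $r$. This is not automatic: on $\omega$ with $h=\max$, we have $B_e=\{a:a<e\}$ and $r(a)=a+1$, so $r$ is bounded on every $B_e$. What goes wrong there is that $\omega$ is a countable union of finite sets, and Lemma 7 forbids this for our infinite $A$.

**Lemma 11.** There is $e\in A$ such that $r$ is unbounded on $B_e$.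

*Proof.* Suppose not. Then for each $x\in A$ there is $m\in\omega$ with $r(a)<m$ for all $a\in B_x$. In other words, every $a\in A$ with $r(a)\geqslant m$ satisfies $x\in\mathrm{cl}(a)$. Let $n_x$ be the least such $m$; no choice is involved. Let $F_n=\{x\in A:n_x\leqslant n\}$. By Lemma 10 there is an $a$ with $r(a)\geqslant n$. For every $x\in F_n$ we have $r(a)\geqslant n_x$, so $x\in\mathrm{cl}(a)$. Thus $F_n\subseteq\mathrm{cl}(a)$ is finite. Now $(F_n)_{n\in\omega}$ is a sequence of finite sets with union $A$, so $A$ is finite by Lemma 7, a contradiction. $\square$

**End of the Dedekind finite case.** Fix $e$ as in Lemma 11 and write $B=B_e$.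

**Step 1: the partner map.** This step checks that partners leave $B$ and do not lower the rank. For $a\in B$ we have $a\neq e$, since $e\in\mathrm{cl}(e)$. So $d(a)=h(\{a,e\})$ is defined, and it has the following properties.

* $d$ is finite-to-one on $B$, because $a\mapsto\{a,e\}$ is injective and $h$ is finite-to-one.
* $e\in\mathrm{cl}(d(a))$ by (3), so $d(a)\notin B$.
* $a\in\mathrm{cl}(d(a))$ by (3), so $r(d(a))\geqslant r(a)$ by (2).

Let $D=d[B]$. By the second item, $D\cap B=\varnothing$. By the third item and the choice of $e$, $r$ is unbounded on $D$, so $K=\{r(y):y\in D\}$ is an infinite subset of $\omega$.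

**Step 2: disjoint pairs.** This step makes the pairing one-to-one. For $y\in D$ the set $\{a\in B:d(a)=y\}$ is finite and nonempty; let $u(y)=c(\{a\in B:d(a)=y\})$. Since $d(u(y))=y$, the map $u:D\to B$ is injective. As $B\cap D=\varnothing$, the sets $\{u(y),y\}$, $y\in D$, have two elements each. They are pairwise disjoint: for $y\neq y'$ in $D$ we have $u(y)\ne u(y')$, and no element of $B$ equals an element of $D$.

**Step 3: one involution for each level.** This step produces the family that Lemma 8 forbids. For $k\in K$ let $D_k=\{y\in D:r(y)=k\}$, which is nonempty, and let $\sigma_k\in\mathcal I(A)$ be the product of the disjoint transpositions $(u(y)\ \ y)$, $y\in D_k$. The set $D_k$ may be infinite; that is harmless, since $\sigma_k$ is defined outright by exchanging $u(y)$ and $y$ for all $y\in D_k$ and fixing everything else. The set of elements of $D$ moved by $\sigma_k$ is exactly $D_k$. For different $k\in K$ these sets are nonempty and disjoint, so the $\sigma_k$ are pairwise distinct. Thus $(\sigma_k)_{k\in K}$ is a family of pairwise distinct elements of $\mathcal I(A)$ with $K\subseteq\omega$ infinite, contradicting Lemma 8.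

Both cases are now impossible, which proves Theorem 4, and with it Theorem 3. $\blacksquare$
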